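# Singular $\mathfrak a_T$ below the continuum: a compact partition that random reals cannot break

Throughout, $\mathfrak c=2^{\aleph_0}$. We assume the basics of forcing (names, genericity, ccc, nice names, product forcing) and of Borel measures on Polish spaces.

## 1. Compact sets as trees, and the cardinals $\mathfrak d$, $\mathrm{cov}(\mathcal M)$, $\mathfrak a_T$

For $s\in\omega^{<\omega}$ let $N_s=\{x\in\omega^\omega:s\subset x\}$. These are the basic open sets of the Baire space $\omega^\omega$, and $N_\emptyset=\omega^\omega$. We write $x\le f$ if $x(n)\le f(n)$ for all $n$, and $x\le^* f$ if this holds for all but finitely many $n$.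

**Definition (trees and compact sets).** A tree $T\subseteq\omega^{<\omega}$ is a set of finite sequences closed under initial segments. It is pruned if each of its nodes has a proper extension in $T$, and $[T]$ is the set of its infinite branches. For a nonempty compact $K\subseteq\omega^\omega$ let $T_K=\{x{\restriction}n:x\in K,\ n<\omega\}$.

Since $K$ is closed, $K=[T_K]$, and $T_K$ is pruned. It is finitely branching: for $s\in T_K$ the compact set $K\cap N_s$ is covered by the disjoint open sets $N_{s^\frown k}$, so only finitely many of them meet $K$. Conversely, if $T$ is nonempty, pruned and finitely branching, then $[T]$ is nonempty and is a closed subset of a product of finite sets, hence compact.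

*Example.* For $f\in\omega^\omega$ the set $\{x:x\le f\}$ is compact; for $f$ constantly $1$ it is $2^\omega$. The tree of a singleton $\{x\}$ is the single branch $\{x{\restriction}n:n<\omega\}$. No $N_s$ is contained in a compact set, because its tree branches infinitely at $s$. So compact sets are closed with empty interior, that is, closed nowhere dense.

We use two consequences. First, $K\cap K'=[T_K\cap T_{K'}]$, and $T_K\cap T_{K'}$ is finitely branching, so König's lemma gives
$$K\cap K'=\emptyset\iff T_K\cap T_{K'}\text{ is finite}.\tag{1}$$
Second, $K$ is bounded by one function: with $f_K(n)=\max\{s(n):s\in T_K\cap\omega^{n+1}\}$ we have $x\le f_K$ for all $x\in K$.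

**Definition ($\mathfrak d$).** A family $D\subseteq\omega^\omega$ is dominating if every $x\in\omega^\omega$ satisfies $x\le^* f$ for some $f\in D$. The least size of a dominating family is $\mathfrak d$.

*Example.* $\omega^\omega$ is dominating. A countable family $\{f_n:n<\omega\}$ is not, because of $x(n)=1+\max_{m\le n}f_m(n)$. So $\mathfrak d\ge\aleph_1$.

**Definition ($\mathrm{cov}(\mathcal M)$).** This is the least number of meager sets that cover $\omega^\omega$. Equivalently, it is the least size of a family of comeager sets with empty intersection. The number is the same for every space homeomorphic to $\omega^\omega$.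

*Example.* Singletons are meager, so $\mathrm{cov}(\mathcal M)\le\mathfrak c$. The Baire category theorem says $\mathrm{cov}(\mathcal M)\ge\aleph_1$.

**Definition ($\mathfrak a_T$).** This is the least cardinality of a partition of $\omega^\omega$ into compact sets (pieces are nonempty and pairwise disjoint).

*Example.* The set $2^\omega$ together with all singletons $\{x\}$, $x\notin 2^\omega$, is such a partition, of size $\mathfrak c$. No countable partition exists, since compact sets are nowhere dense. (Equivalently, $\mathfrak a_T$ is the least size of an uncountable partition of $2^\omega$ into closed sets; we shall not use this.)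

These cardinals are ordered as follows:
$$\mathrm{cov}(\mathcal M)\le\mathfrak d\le\mathfrak a_T\le\mathfrak c.\tag{2}$$
For the first inequality, $\{x:x\le^* f\}=\bigcup_m\{x:\forall n\ge m\ x(n)\le f(n)\}$ is a countable union of closed sets with empty interior, hence meager, and these sets cover $\omega^\omega$ as $f$ runs through a dominating family. For the second, if compact sets $K\in\mathcal P$ cover $\omega^\omega$, then $\{f_K:K\in\mathcal P\}$ is dominating. For the third, use singletons.

Finally, a cardinal is singular if its cofinality is smaller than itself. *Example:* $\aleph_{\omega_1}$ is singular of uncountable cofinality $\omega_1$, while $\aleph_\omega$ is singular of cofinality $\omega$. König's theorem says $\mathrm{cf}(\mathfrak c)>\omega$.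

## 2. Measure algebras, laws of names, measure-concentrated families

**Definition (measure algebra).** For an infinite cardinal $\lambda$, let $\nu$ be the usual product measure on $2^\lambda$, defined on the Baire sets, the $\sigma$-algebra generated by the clopen sets. $\mathbb B(\lambda)$ is the algebra of Baire sets modulo $\nu$-null sets. For $A\subseteq\lambda$, $\mathbb B(A)$ is the subalgebra of classes of Baire sets depending only on coordinates in $A$.

Disjoint sets of positive measure are countable in number, so $\mathbb B(\lambda)$ is ccc; being $\sigma$-complete as well, it is complete. Countable meets and joins are computed by intersections and unions, so $\nu$ is countably additive and continuous along decreasing sequences. Every Baire set depends on countably many coordinates, so every element has a countable support: it lies in $\mathbb B(A)$ for some countable $A$. For countable $A$, $|\mathbb B(A)|\le\mathfrak c$.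

*Example.* Let $g_\alpha$ be the class of $\{z:z(\alpha)=1\}$. Then $g_0\wedge g_1$ has measure $\frac14$ and support $\{0,1\}$.

We force with the nonzero elements of $\mathbb B(\lambda)$ and write $\llbracket\varphi\rrbracket$ for Boolean values. A name $\dot y$ for an element of $2^\omega$ amounts to the sequence of values $\llbracket\dot y(n)=1\rrbracket$. A name $\dot x$ for an element of $\omega^\omega$ amounts to the values $\llbracket s\subset\dot x\rrbracket$, where $\llbracket\emptyset\subset\dot x\rrbracket=1$ and each $\llbracket s\subset\dot x\rrbracket$ is the join of the pairwise disjoint elements $\llbracket s^\frown k\subset\dot x\rrbracket$, $k<\omega$; any such system of elements defines a name.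

**Fact 1 (weights, measures, maps).** Let $m:\omega^{<\omega}\to[0,1]$ satisfy $m(\emptyset)=1$ and $m(s)=\sum_km(s^\frown k)$ for all $s$. There is a unique Borel probability measure $\mu$ on $\omega^\omega$ with $\mu(N_s)=m(s)$ for all $s$. Moreover, there is a Borel $g:2^\omega\to\omega^\omega$ with $\nu(g^{-1}(B))=\mu(B)$ for all Borel $B$.

*Proof.* Put $I_\emptyset=[0,1)$. Given $I_s=[a,b)$ of length $m(s)$, cut it into the consecutive half-open intervals
$$I_{s^\frown k}=\Big[a+\sum_{j<k}m(s^\frown j),\ a+\sum_{j\le k}m(s^\frown j)\Big).$$
Their union is $I_s$, since the partial sums converge to $b-a$. So each $t\in[0,1)$ lies in exactly one $I_s$ at each level, and there is a unique $h(t)\in\omega^\omega$ with $t\in I_{h(t)\restriction n}$ for all $n$. Then $h^{-1}(N_s)=I_s$, so $h$ is Borel and the image $\mu$ of Lebesgue measure under $h$ satisfies $\mu(N_s)=m(s)$. Uniqueness holds because the sets $N_s$, with $\emptyset$, are closed under intersection and generate the Borel sets. The map $b(z)=\sum_nz(n)2^{-n-1}$ carries $\nu$ on $2^\omega$ to Lebesgue measure on $[0,1]$. Let $g(z)=h(b(z))$ if $b(z)<1$, and let $g(z)$ be the zero sequence if $b(z)=1$, which happens on a null set. $\square$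

**Definition (law of a name).** Let $\dot x$ be a $\mathbb B(\lambda)$-name for an element of $\omega^\omega$. Its law is the Borel probability measure $\mu$ on $\omega^\omega$, in the ground model, with $\mu(N_s)=\nu(\llbracket s\subset\dot x\rrbracket)$. It exists by Fact 1.

*Example.* The name for a ground model real $x$ has as law the point mass $\delta_x$. If $\dot x$ is $x$ when $g_0$ is in the generic filter and $y$ otherwise, the law is $\frac12(\delta_x+\delta_y)$. If $\dot x(n)$ is the $n$th bit of the generic point of $2^\lambda$, the law is the product measure of $2^\omega$, regarded as a measure on $\omega^\omega$.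

**Definition (reinterpretation).** In a forcing extension, a ground model compact $K$ is reread as $[T_K]$, computed in the extension. This is again compact. Disjointness is absolute, because by (1) it says that $T_K\cap T_{K'}$ is finite. So a partition $\mathcal P$ into compact sets *remains a partition* exactly when the reread pieces cover the new $\omega^\omega$.

*Example.* $\{x:x\le f\}$ becomes the set of all reals $x\le f$ of the extension, new ones included. A singleton $\{x\}$ stays $\{x\}$. So the partition into singletons does not remain a partition once any new real is added.

**Definition (measure-concentrated).** A family $\mathcal P$ of pairwise disjoint nonempty compact subsets of $\omega^\omega$ is measure-concentrated if for every Borel probability measure $\mu$ on $\omega^\omega$ there is a countable $\mathcal P'\subseteq\mathcal P$ with $\mu(\bigcup\mathcal P')=1$.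

Applying this to $\delta_x$ for every $x$, we see that such a family is a partition of $\omega^\omega$.

*Example.* The measure $\frac12(\delta_x+\delta_y)$ is concentrated on at most two pieces of any partition. The partition into singletons is not measure-concentrated: the product measure of $2^\omega$ gives measure $0$ to every countable set. The partition consisting of $2^\omega$ and the singletons outside it handles that particular measure with one piece, but it still fails: copy the product measure to $\{2,3\}^\omega$, and every piece is null. Existence of a measure-concentrated family is therefore a real demand; Section 5 meets it under CH.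

## 3. Can $\mathfrak a_T$ be singular and smaller than $\mathfrak c$?

By (2), if $\mathfrak d=\mathfrak c=\kappa$ then $\mathfrak a_T=\kappa$. So $\mathfrak a_T$ can consistently be singular of uncountable cofinality when it equals $\mathfrak c$. It is also known that for regular uncountable $\kappa$ and any $\lambda>\kappa$ of uncountable cofinality, $\mathfrak a_T=\kappa$ and $\mathfrak c=\lambda$ is consistent. The following question, whose source is Vera Fischer and Lukas Schembecker, "Realizing arbitrarily large spectra of $\mathfrak a_{\text T}$", arXiv:2312.10006 (2023), asks for both features at once.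

*Is it consistent with ZFC that $\mathfrak a_T$ is singular of uncountable cofinality and $\mathfrak a_T<\mathfrak c$?*

The answer is yes, without large cardinals. The model adds $\kappa$ Cohen reals and then $\lambda>\kappa$ random reals. Here is what we prove.

**Theorem 1 (ZFC).** Suppose $\mathrm{cov}(\mathcal M)=\mathfrak c=\kappa$. Then there is a measure-concentrated partition of $\omega^\omega$ into at most $\kappa$ compact sets. If $\lambda\ge\kappa$ and $\lambda^\omega=\lambda$, then $\mathbb B(\lambda)$ forces $\mathfrak d=\mathfrak a_T=\kappa$ and $\mathfrak c=\lambda$.

**Corollary 2.** Let $\kappa\le\lambda$ be uncountable cardinals with $\kappa^\omega=\kappa$ and $\lambda^\omega=\lambda$. Then some ccc forcing forces $\mathfrak d=\mathfrak a_T=\kappa$ and $\mathfrak c=\lambda$. In particular, starting from GCH with $\kappa=\aleph_{\omega_1}$ and $\lambda=\aleph_{\omega_1+1}$, we get $\mathfrak a_T=\aleph_{\omega_1}<\mathfrak c=\aleph_{\omega_1+1}$.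

**Theorem 3 (full spectrum).** In the model of Corollary 2, the set of cardinalities of partitions of $\omega^\omega$ into compact sets is exactly $\{\kappa,\lambda\}$. Moreover, for $\kappa<\theta<\lambda$ there is not even a partition of $\omega^\omega$ into $\theta$ Borel sets.

**Theorem 4 (range).** Assume GCH, and let $\kappa\le\lambda$ be cardinals with $\mathrm{cf}(\kappa)>\omega$. Some ccc extension satisfies $\mathfrak a_T=\kappa$ and $\mathfrak c=\lambda$ if and only if $\mathrm{cf}(\lambda)>\omega$.

**Theorem 5 (characterization).** For a partition $\mathcal P$ of $\omega^\omega$ into compact sets, the following are equivalent: (a) $\mathcal P$ is measure-concentrated; (b) for every infinite $\lambda$, $\mathcal P$ remains a partition after forcing with $\mathbb B(\lambda)$; (c) $\mathcal P$ remains a partition after forcing with $\mathbb B(\omega)$.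

## 4. Which compact partitions survive random forcing

A natural plan is to start in a model $W$ of $\mathfrak d=\mathfrak c=\kappa$ with $\kappa$ singular, where every partition into compact sets has size $\kappa$, and to add $\lambda$ random reals. These do not change $\mathfrak d$ (Lemma D below). If some partition of $W$ survives, then $\mathfrak a_T$ is still $\kappa$ while $\mathfrak c$ has grown. The partition that comes to mind first, singletons, dies at once. To see what is required of a survivor, compute the probability that a random name lands in a given piece.

**Lemma C.** A measure-concentrated partition $\mathcal P$ remains a partition after forcing with any $\mathbb B(\lambda)$.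

*Proof.* Let $\dot x$ be a $\mathbb B(\lambda)$-name for an element of $\omega^\omega$, with law $\mu$.

**Step 1: translate membership into measure.** We show that for every ground model compact $K=[T]$, with $T=T_K$,
$$\nu(\llbracket\dot x\in[T]\rrbracket)=\mu(K).\tag{3}$$
For each $n$, $\llbracket\dot x{\restriction}n\in T\rrbracket$ is the join of the finitely many disjoint elements $\llbracket s\subset\dot x\rrbracket$, $s\in T\cap\omega^n$, so its measure is $\mu(\bigcup_{s\in T\cap\omega^n}N_s)$. Both sides decrease with $n$. On one side, $K=\bigcap_n\bigcup_{s\in T\cap\omega^n}N_s$; on the other, $\llbracket\dot x\in[T]\rrbracket=\bigwedge_n\llbracket\dot x{\restriction}n\in T\rrbracket$. Continuity of both measures gives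
$$\mu(K)=\lim_n\nu(\llbracket\dot x{\restriction}n\in T\rrbracket)=\nu\Big(\bigwedge_n\llbracket\dot x{\restriction}n\in T\rrbracket\Big)=\nu(\llbracket\dot x\in[T]\rrbracket).$$

**Step 2: add up the probabilities.** This step shows that $\dot x$ is forced into one of countably many pieces. By measure concentration, choose distinct $K_i\in\mathcal P$ (countably many, possibly finitely many) with $\sum_i\mu(K_i)=1$. The elements $\llbracket\dot x\in K_i\rrbracket$ are pairwise disjoint, since disjointness of the pieces is absolute. By (3) their measures add up to $1$, so their supremum has measure $1$, that is, it equals $1$. Hence $\Vdash\dot x\in\bigcup_iK_i$. As $\dot x$ was arbitrary, the pieces cover. $\square$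

**Proof of Theorem 5.** (a)$\Rightarrow$(b) is Lemma C. (b)$\Rightarrow$(c) is the case $\lambda=\omega$. We prove (c)$\Rightarrow$(a) by contraposition.

**Step 1: find a measure for which every piece is null.** Suppose no countable subfamily of $\mathcal P$ has full $\mu$-measure. Let $\mathcal P^+=\{K\in\mathcal P:\mu(K)>0\}$. It is countable, since the pieces are disjoint. Let $R=\omega^\omega\setminus\bigcup\mathcal P^+$; then $\mu(R)>0$. Put $\mu'(B)=\mu(B\cap R)/\mu(R)$. If $K\in\mathcal P^+$ then $K\cap R=\emptyset$, and otherwise $\mu(K)=0$. So $\mu'(K)=0$ for all $K\in\mathcal P$.

**Step 2: realize $\mu'$ as a law.** We want a $\mathbb B(\omega)$-name with law $\mu'$. Fact 1, applied to $m(s)=\mu'(N_s)$, gives a Borel $g:2^\omega\to\omega^\omega$ with $\nu(g^{-1}(B))=\mu'(B)$. (Since every point lies in some piece, $\mu'$ has no point masses, and one may also quote the isomorphism theorem for atomless Borel probability measures, Kechris, *Classical Descriptive Set Theory*, 17.41.) The classes $[g^{-1}(N_s)]\in\mathbb B(\omega)$ satisfy the coherence conditions of Section 2, so there is a name $\dot x$ with $\llbracket s\subset\dot x\rrbracket=[g^{-1}(N_s)]$.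

**Step 3: the name avoids every piece.** For $K\in\mathcal P$,
$$\llbracket\dot x\in K\rrbracket=\bigwedge_n\bigvee_{s\in T_K\cap\omega^n}[g^{-1}(N_s)]=[g^{-1}(K)],$$
which has measure $\mu'(K)=0$. So $\Vdash\dot x\notin K$ for every $K\in\mathcal P$, and $\mathcal P$ does not remain a partition. $\square$

The task is now a ZFC-style construction inside $W$: build a measure-concentrated partition with at most $\kappa$ pieces.

## 5. Treating the measures one at a time: CH, and the obstacle at stage $\omega_1$

There are exactly $\mathfrak c$ Borel probability measures on $\omega^\omega$: each is determined by its values on the countably many sets $N_s$, and the $\delta_x$ are distinct. So one tries a recursion that treats one measure per stage, adding countably many new compact sets at each stage. The tool for a single stage is the following.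

**Fact 2 (filling a Borel set).** Let $\mu$ be a Borel probability measure on $\omega^\omega$ and $B\subseteq\omega^\omega$ Borel. There are pairwise disjoint compact sets $L_n\subseteq B$ (some possibly empty) with $\mu(B\setminus\bigcup_nL_n)=0$.

*Proof.* Finite Borel measures on Polish spaces are inner regular with respect to compact sets. So we may choose recursively a compact $L_n\subseteq B\setminus\bigcup_{m<n}L_m$ with $\mu(L_n)\ge\frac12\mu(B\setminus\bigcup_{m<n}L_m)$. Then $\mu(B\setminus\bigcup_{m\le n}L_m)\le2^{-n-1}$ for all $n$. $\square$

**The case CH.** Enumerate the measures as $\mu_\alpha$, $\alpha<\omega_1$. Let $\mathcal P_0=\emptyset$ and take unions at limits. At stage $\alpha$ the family $\mathcal P_\alpha$ is countable, so $B=\omega^\omega\setminus\bigcup\mathcal P_\alpha$ is Borel. Fill $B$ with compact sets $L_n$ for $\mu_\alpha$, and add the nonempty ones to get $\mathcal P_{\alpha+1}$. The new sets are disjoint from the old ones, and $\mu_\alpha(\bigcup\mathcal P_{\alpha+1})=1$ with $\mathcal P_{\alpha+1}$ countable. So $\bigcup_{\alpha<\omega_1}\mathcal P_\alpha$ is measure-concentrated. Under CH we are done by hand.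

But under CH we have $\kappa=\aleph_1$, and a singular $\kappa$ of uncountable cofinality is larger than $\aleph_1$. So run the same recursion of length $\mathfrak c>\aleph_1$ and look at stage $\omega_1$. Now $\mathcal P_{\omega_1}$ may be uncountable. Only countably many of its members have positive $\mu_{\omega_1}$-measure, and these cause no trouble. The others are $\mu_{\omega_1}$-null, but there may be $\aleph_1$ of them, and the new compact sets must avoid all of them. An uncountable union of null sets need not be null or even measurable, so we cannot claim that what remains contains a Borel set of the right measure. In the very model we will use, with $\kappa>\aleph_1$, there is a measure for which $\aleph_1$ null sets have a union that is not null (see the end of Section 9). So "few null sets" is not enough.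

What is required is this: *fewer than $\kappa$ null pieces should be contained in one Borel null set.* The pieces are not arbitrary null sets: they are compact.

## 6. Fewer than $\mathrm{cov}(\mathcal M)$ compact null sets lie in one null $G_\delta$

A compact null set is contained, for each $\varepsilon>0$, in a *finite* union of basic open sets of measure less than $\varepsilon$. There are only countably many finite unions. So "guess a cover of measure below $2^{-n}$ for each $n$" is a point of a space homeomorphic to $\omega^\omega$, and "infinitely many of the guesses cover $K$" is a comeager condition on the point. The hypothesis on $\mathrm{cov}(\mathcal M)$ then meets fewer than $\mathrm{cov}(\mathcal M)$ such conditions at once.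

**Lemma A.** Let $\mu$ be a Borel probability measure on $\omega^\omega$ and $\mathcal F$ a family of fewer than $\mathrm{cov}(\mathcal M)$ compact $\mu$-null sets. Then $\bigcup\mathcal F$ is contained in a $\mu$-null $G_\delta$ set.

*Proof.* **Step 1: the space of guesses.** Let $C_n$ be the set of finite unions $U$ of basic sets $N_s$ (including $U=\emptyset$) with $\mu(U)<2^{-n}$. We check that $Z=\prod_nC_n$, with each $C_n$ discrete, is homeomorphic to $\omega^\omega$. Each $C_n$ is countable. It is infinite: $\sum_k\mu(N_{\langle k\rangle})=1$, so $N_{\langle k\rangle}\in C_n$ for all large $k$. Hence $Z$ is a product of $\omega$ countably infinite discrete spaces.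

**Step 2: capturing $K$ is a comeager condition.** For $K\in\mathcal F$ let
$$D_K=\{z\in Z:K\subseteq z(n)\text{ for infinitely many }n\}=\bigcap_m\bigcup_{n\ge m}\{z:K\subseteq z(n)\}.$$
Membership in $\{z:K\subseteq z(n)\}$ depends on one coordinate, so this set is open and $D_K$ is a $G_\delta$. For density it suffices to show that each open set $\bigcup_{n\ge m}\{z:K\subseteq z(n)\}$ is dense; the Baire category theorem then makes $D_K$ a dense $G_\delta$. Given $z_0\in\prod_{n<k}C_n$ and $m$, replace $m$ by a larger number so that $m\ge k$. Since $\mu(K)=0$, outer regularity gives an open $O\supseteq K$ with $\mu(O)<2^{-m}$. By compactness a finite union $U$ of basic sets satisfies $K\subseteq U\subseteq O$. So $U\in C_m$, and an extension of $z_0$ may take the value $U$ at coordinate $m$. Compactness is used exactly here: it puts the cover of $K$ into the countable set $C_m$.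

**Step 3: one guess for all of $\mathcal F$.** As $|\mathcal F|<\mathrm{cov}(\mathcal M)$ and each $D_K$ is comeager in $Z\cong\omega^\omega$, there is $z\in\bigcap_{K\in\mathcal F}D_K$. Put $N=\bigcap_m\bigcup_{n\ge m}z(n)$. It is a $G_\delta$. If $K\in\mathcal F$, then for each $m$ some $n\ge m$ has $K\subseteq z(n)$, so $K\subseteq N$. Finally $\mu(N)\le\inf_m\sum_{n\ge m}2^{-n}=0$. $\square$

## 7. A measure-concentrated partition from $\mathrm{cov}(\mathcal M)=\mathfrak c$

**Lemma B.** If $\mathrm{cov}(\mathcal M)=\mathfrak c=\kappa$, there is a measure-concentrated partition of $\omega^\omega$ into at most $\kappa$ compact sets.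

*Proof.* **Step 1: set up the recursion.** Enumerate all Borel probability measures on $\omega^\omega$ as $\{\mu_\alpha:\alpha<\kappa\}$. We build an increasing chain $\mathcal P_\alpha$ ($\alpha\le\kappa$), with $\mathcal P_0=\emptyset$ and unions at limits, of families of pairwise disjoint nonempty compact sets, adding at most countably many sets at each successor. Then $|\mathcal P_\alpha|\le|\alpha|+\omega$ for all $\alpha$, which is less than $\kappa$ when $\alpha<\kappa$, since $\kappa$ is uncountable.

**Step 2: isolate the old sets that are null.** Let $\alpha<\kappa$. We look for a Borel set that misses all old pieces and carries all the measure not yet caught. Let $\mathcal P_\alpha^+=\{K\in\mathcal P_\alpha:\mu_\alpha(K)>0\}$, which is countable by disjointness. The remaining members of $\mathcal P_\alpha$ are fewer than $\kappa=\mathrm{cov}(\mathcal M)$ compact $\mu_\alpha$-null sets, so Lemma A gives a Borel $\mu_\alpha$-null set $N\supseteq\bigcup(\mathcal P_\alpha\setminus\mathcal P_\alpha^+)$. Put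
$$B=\omega^\omega\setminus\big(N\cup\bigcup\mathcal P_\alpha^+\big).$$
This set is Borel and disjoint from every member of $\mathcal P_\alpha$.

**Step 3: fill.** We now make $\mu_\alpha$ concentrate on countably many pieces. Fact 2 gives pairwise disjoint compact $L_n\subseteq B$ with $\mu_\alpha(B\setminus\bigcup_nL_n)=0$. Let $\mathcal P_{\alpha+1}=\mathcal P_\alpha\cup\{L_n:L_n\ne\emptyset\}$. The points outside $\bigcup\mathcal P_\alpha^+\cup\bigcup_nL_n$ lie in $N\cup(B\setminus\bigcup_nL_n)$, which is $\mu_\alpha$-null. So the countable family $\mathcal P_\alpha^+\cup\{L_n:L_n\neq\emptyset\}$ has full $\mu_\alpha$-measure.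

**Step 4: conclude.** $\mathcal P=\mathcal P_\kappa$ consists of pairwise disjoint nonempty compact sets, has size at most $\kappa$, and every $\mu_\alpha$ is concentrated on countably many of its members. So it is measure-concentrated, and hence a partition, as noted in Section 2. $\square$

The cofinality of $\kappa$ plays no role in this construction: Lemma A needs only $|\mathcal P_\alpha|<\kappa$, so $\kappa$ may be singular.

## 8. Domination after random forcing, and Theorem 1

**Lemma D.** If $\mathfrak d=\kappa$ in $W$, then $\mathfrak d\ge\kappa$ in every $\mathbb B(\lambda)$-extension of $W$.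

*Proof.* **Step 1: every new function is bounded by an old one.** Let $\dot f$ be a name for an element of $\omega^\omega$ and $p\ne0$. For fixed $n$, the elements $p\wedge\llbracket\dot f(n)>m\rrbracket$ decrease to $0$ as $m\to\infty$, so there is $g(n)$ with
$$\nu(p\wedge\llbracket\dot f(n)>g(n)\rrbracket)<\nu(p)2^{-n-2}.$$
Let $q=p\wedge\bigwedge_n\llbracket\dot f(n)\le g(n)\rrbracket$. Then $\nu(q)\ge\nu(p)-\sum_n\nu(p)2^{-n-2}=\nu(p)/2>0$, and $q\le p$ forces $\dot f\le g$. Such $q$ are therefore dense, and each $f\in\omega^\omega$ of the extension satisfies $f\le g$ for some $g\in W$.

**Step 2: pull a small dominating family back to $W$.** Suppose the extension has a dominating family $\{f_\xi:\xi<\theta\}$ with $\theta<\kappa$ an infinite cardinal. By Step 1 choose $g_\xi\in W$ with $f_\xi\le g_\xi$; then $\{g_\xi:\xi<\theta\}$ is dominating too. Fix a name for the function $\xi\mapsto g_\xi$ and a condition in the generic filter forcing its values to be in $\omega^\omega\cap W$. By the ccc there are, for each $\xi$, only countably many possible values below this condition. Collecting them in $W$ gives $D'\in W$ with $D'\subseteq\omega^\omega$, $|D'|\le\theta$ and $g_\xi\in D'$ for all $\xi$. Each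 $x\in\omega^\omega\cap W$ satisfies $x\le^* g_\xi$ for some $\xi$, so $D'$ is dominating in $W$. This contradicts $\mathfrak d=\kappa$ in $W$. $\square$

**Proof of Theorem 1.** The first assertion is Lemma B. Let $W$ be the ground model, with $\mathrm{cov}(\mathcal M)=\mathfrak c=\kappa$, let $\lambda\ge\kappa$ with $\lambda^\omega=\lambda$, and let $W[H]$ be a $\mathbb B(\lambda)$-extension. Cardinals are preserved by the ccc.

**Step 1: $\mathfrak d=\mathfrak a_T=\kappa$ in $W[H]$.** By (2), $\mathfrak d=\kappa$ in $W$, so $\mathfrak d\ge\kappa$ in $W[H]$ by Lemma D. By Lemma C, the partition of Lemma B is still a partition in $W[H]$ when its pieces are reread, so $\mathfrak a_T\le\kappa$ there. With $\mathfrak d\le\mathfrak a_T$ from (2), applied in $W[H]$, we get $\kappa\le\mathfrak d\le\mathfrak a_T\le\kappa$.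

**Step 2: $\mathfrak c\le\lambda$ in $W[H]$.** We count names. An element of $\mathbb B(\lambda)$ is given by a countable support and an element of the corresponding algebra, of size at most $\mathfrak c$. So, computing in $W$, $|\mathbb B(\lambda)|\le\lambda^\omega\cdot\mathfrak c=\lambda$. A subset of $\omega$ has a name given by an $\omega$-sequence from $\mathbb B(\lambda)$, and there are $\lambda^\omega=\lambda$ of these.

**Step 3: $\mathfrak c\ge\lambda$ in $W[H]$.** The generic filter yields a point of $2^\lambda\cong(2^\omega)^\lambda$, that is, $\lambda$ blocks in $2^\omega$. Two given blocks agree on a set of $\nu$-measure $0$ (agreement at each of infinitely many independent places has probability $\frac12$). So the Boolean value of their equality is $0$, and the blocks are pairwise distinct. $\square$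

## 9. Cohen reals supply the hypothesis: Corollary 2

**Proof of Corollary 2.** Let $V$ satisfy $\kappa^\omega=\kappa\le\lambda=\lambda^\omega$ with $\kappa$ uncountable. Force with the ccc poset $\mathbb C=\mathrm{Fn}(\kappa\times\omega,\omega)$ of finite partial functions, with generic $G$, and let $c_\alpha\in\omega^\omega$ ($\alpha<\kappa$) be the Cohen reals that it adds.

**Step 1: $\mathfrak c=\kappa$ in $V[G]$.** $|\mathbb C|=\kappa$ and antichains are countable, so there are $\kappa^\omega=\kappa$ nice names for subsets of $\omega$. The $c_\alpha$ are pairwise distinct, since for $\alpha\ne\beta$ the conditions $p$ with $p(\alpha,n)\ne p(\beta,n)$ for some $n$ are dense.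

**Step 2: $\lambda^\omega=\lambda$ in $V[G]$.** A nice name for a function $\omega\to\lambda$ consists, for each $n$, of countably many conditions with values in $\lambda$. There are $(\lambda\cdot\kappa)^\omega=\lambda$ of these in $V$.

**Step 3: $\mathrm{cov}(\mathcal M)=\kappa$ in $V[G]$.** We have $\mathrm{cov}(\mathcal M)\le\mathfrak c=\kappa$. For the other inequality we show that fewer than $\kappa$ meager sets do not cover. A meager set is contained in a countable union of closed nowhere dense sets, and $\kappa$ is uncountable. So it suffices to take an infinite cardinal $\theta<\kappa$ and pruned trees $T_\xi$ ($\xi<\theta$) in $V[G]$ with $[T_\xi]$ nowhere dense, and to find a real outside all $[T_\xi]$.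

The sequence $\langle T_\xi:\xi<\theta\rangle$ is coded by a subset of $\theta\times\omega^{<\omega}$. A nice name for this subset uses $\theta$ countable antichains. Let $X\in V$ be the set of all $\alpha<\kappa$ that occur as first coordinates in the domains of the conditions involved. Then $|X|\le\theta$, and the sequence lies in $V[G{\restriction}X]$, where $G{\restriction}X$ is the part of $G$ on $X\times\omega$. Choose $\alpha\in\kappa\setminus X$. Since $\mathbb C$ is the product of its parts on $X\times\omega$ and on $(\kappa\setminus X)\times\omega$, $c_\alpha$ is $\mathrm{Fn}(\omega,\omega)$-generic over $V[G{\restriction}X]$.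

Fix $\xi$. The set of $p\in\mathrm{Fn}(\omega,\omega)$ that contain some $t\in\omega^{<\omega}\setminus T_\xi$ belongs to $V[G{\restriction}X]$, and it is dense: extend $p$ to a finite sequence $s$; as $N_s\not\subseteq[T_\xi]$, some $x\in N_s$ leaves $T_\xi$, and a long enough initial segment $t\supseteq s$ of $x$ is not in $T_\xi$. So $c_\alpha$ has an initial segment outside $T_\xi$, that is, $c_\alpha\notin[T_\xi]$.

**Step 4: apply Theorem 1 in $V[G]$.** By Steps 1–3, $\mathrm{cov}(\mathcal M)=\mathfrak c=\kappa$, $\lambda\ge\kappa$ and $\lambda^\omega=\lambda$ hold in $V[G]$. So the ccc iteration $\mathbb C*\dot{\mathbb B}(\lambda)$ forces $\mathfrak d=\mathfrak a_T=\kappa$ and $\mathfrak c=\lambda$.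

**Step 5: the instance $\aleph_{\omega_1}<\aleph_{\omega_1+1}$.** We check the arithmetic: under GCH, $\kappa^\omega=\kappa$ whenever $\mathrm{cf}(\kappa)>\omega$. Indeed, every function $\omega\to\kappa$ is then bounded, so $\kappa^\omega\le\sum_{\beta<\kappa}|\beta|^\omega$, and $|\beta|^\omega\le2^{|\beta|+\omega}=(|\beta|+\omega)^+\le\kappa$ for each $\beta<\kappa$. Thus $\kappa=\aleph_{\omega_1}$ and $\lambda=\aleph_{\omega_1+1}$ are allowed. Ccc forcing preserves cardinals and cofinalities, so in the extension $\mathfrak a_T=\aleph_{\omega_1}$ is singular of cofinality $\omega_1$ and smaller than $\mathfrak c=\aleph_{\omega_1+1}$. Since GCH is consistent relative to ZFC, the question of Section 3 is answered affirmatively. $\square$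

**Remark (compactness in Lemma A cannot be dropped).** Let $\kappa>\aleph_1$ and work in $V[G]$. Put $d_\alpha(n)=c_\alpha(n)\bmod 2$ for $\alpha<\omega_1$. The set $\{d_\alpha:\alpha<\omega_1\}$ is not meager in $2^\omega$: countably many closed nowhere dense subsets of $2^\omega$ are coded in $V[G{\restriction}X]$ for some countable $X$, and for $\alpha\in\omega_1\setminus X$ the density argument of Step 3, with sequences read modulo $2$, shows that $d_\alpha$ avoids them all. Let $\{s_n:n<\omega\}$ enumerate $2^{<\omega}$, let $[t]=\{z\in2^\omega:t\subset z\}$, and let $0^k$ be the sequence of $k$ zeros. Put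
$$S=\bigcap_m\bigcup_n[s_n{}^\frown0^{n+m}].$$
Each union is open and dense, and has measure at most $\sum_n2^{-n-m}=2^{1-m}$, so $S$ is comeager and null. With coordinatewise addition modulo $2$, let $y\in2^\omega$. The set $y+S$ is comeager, so it contains some $d_\alpha$, and then $y\in d_\alpha+S$. So the $\aleph_1$ null $G_\delta$ sets $d_\alpha+S$ cover $2^\omega$, although $\aleph_1<\kappa=\mathrm{cov}(\mathcal M)$. Regard $\nu$ as a measure on $\omega^\omega$ carried by $2^\omega$: fewer than $\mathrm{cov}(\mathcal M)$ null $G_\delta$ sets have a union of full measure. So Lemma A fails for null $G_\delta$ sets in place of compact null sets, and this is the point at which the recursion of Section 5 was stuck.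

## 10. No Borel partition of size strictly between $\kappa$ and $\lambda$

For instance, under GCH we may take $\kappa=\aleph_{\omega_1}$ and $\lambda=\aleph_{\omega_1+3}$. Theorem 3 then says that there is no partition into $\aleph_{\omega_1+1}$ or $\aleph_{\omega_1+2}$ Borel sets. The reason is symmetry: with $\theta\ge\kappa^+$ names, two of them look alike up to a permutation of coordinates, and with $\theta<\lambda$ there are coordinates nobody has used. A copy of a typical name on fresh coordinates names a Borel set disjoint from *all* pieces.

We need the action of coordinate changes. A bijection $e:A\to A'$ between subsets of $\lambda$ induces a measure-preserving isomorphism $e_*:\mathbb B(A)\to\mathbb B(A')$, sending the class of $\{z:z{\restriction}A\in S\}$ to the class of $\{z:(z{\restriction}A')\circ e\in S\}$. *Example:* $e_*(g_\alpha)=g_{e(\alpha)}$. We have $(e'\circ e)_*=e'_*\circ e_*$. If $e$ is the identity on $R\subseteq A$, then $e_*$ fixes each element of $\mathbb B(R)$. A permutation $\pi$ of $\lambda$ induces an automorphism $\pi_*$ of $\mathbb B(\lambda)$, which agrees with $(\pi{\restriction}A)_*$ on $\mathbb B(A)$. It acts on names, and $p\Vdash\varphi(\dot x,\dot y)$ implies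 $\pi_*(p)\Vdash\varphi(\pi_*\dot x,\pi_*\dot y)$. If $\dot x$ is a name for an element of $2^\omega$ with $\llbracket\dot x(n)=1\rrbracket=a_n$, then $\pi_*\dot x$ is the name with values $\pi_*(a_n)$.

We also recall the $\Delta$-system lemma for countable sets (Kunen, *Set Theory*, Thm. II.1.6) in the form needed: if $\rho^\omega\le\kappa$ for all $\rho<\kappa^+$, then among any $\kappa^+$ distinct countable sets there are $\kappa^+$ whose pairwise intersections all equal one set $R$. *Example:* the sets $\omega\cup\{\omega+\alpha\}$, $\alpha<\kappa^+$, have all pairwise intersections equal to $R=\omega$.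

**Proof of Theorem 3.** Let $W=V[G]$ be as in Section 9, so $\mathfrak c=\kappa$ in $W$ and hence $\kappa^\omega=\kappa$ there. Let $W[H]$ be the $\mathbb B(\lambda)$-extension.

**Step 1: $\kappa$ and $\lambda$ occur, and nothing below $\kappa$ or above $\lambda$ does.** The partition that witnesses $\mathfrak a_T\le\kappa$ has at most $\kappa$ pieces, hence exactly $\kappa$, as $\mathfrak a_T=\kappa$. Singletons give $\mathfrak c=\lambda$ pieces. No partition into compact sets is smaller than $\mathfrak a_T=\kappa$, and none is larger than $\mathfrak c=\lambda$. It remains to exclude partitions into $\theta$ Borel sets for $\kappa<\theta<\lambda$.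

**Step 2: names with countable supports.** We set up a proof by contradiction. Code Borel sets by elements of $2^\omega$ in the usual way. Suppose some $p\in\mathbb B(\lambda)$, $p\neq0$, forces that names $\dot x_i$ ($i<\theta$) for elements of $2^\omega$ code nonempty, pairwise disjoint Borel sets with union $\omega^\omega$. Let $a_{i,n}=\llbracket\dot x_i(n)=1\rrbracket$. Fix a countable support $\mathrm{supp}(p)$ of $p$, and choose countable $A_i\subseteq\lambda$ with $\mathrm{supp}(p)\subseteq A_i$ and $a_{i,n}\in\mathbb B(A_i)$ for all $n$. Work in $W$.

**Step 3: find $\kappa^+$ names of the same shape.** For $\rho<\kappa^+$ we have $\rho^\omega\le\kappa^\omega=\kappa$. Consider the $A_i$ with $i<\kappa^+\le\theta$. If one value is taken $\kappa^+$ times, let $J$ be the set of those indices and $R$ that value. Otherwise there are $\kappa^+$ distinct values; choose one index for each and apply the $\Delta$-system lemma. In both cases we get $J\subseteq\kappa^+$ of size $\kappa^+$ and a set $R$ with $A_i\cap A_j=R$ for distinct $i,j\in J$. As $\mathrm{supp}(p)$ is contained in every $A_i$, it is contained in $R$.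

There are countably many possibilities for $|A_i\setminus R|$, so after shrinking $J$ to a set still of size $\kappa^+$ we may assume this cardinality is constant on $J$. Fix $i_0\in J$ and bijections $e_i:A_i\to A_{i_0}$ ($i\in J$) that are the identity on $R$. The sequence $\langle(e_i)_*(a_{i,n}):n<\omega\rangle$ is an element of $\mathbb B(A_{i_0})^\omega$, a set of size at most $\mathfrak c^\omega=\kappa^\omega=\kappa$. So, shrinking $J$ again to a set of size $\kappa^+$, we may assume that all these sequences equal one sequence $\langle b_n:n<\omega\rangle$. (The index $i_0$ need not stay in $J$.)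

**Step 4: copy the shape to fresh coordinates.** Since $|\bigcup_{i<\theta}A_i|\le\theta<\lambda$, there is $E\subseteq\lambda\setminus\bigcup_{i<\theta}A_i$ with $|E|=|A_{i_0}\setminus R|$. Let $e':A_{i_0}\to R\cup E$ be a bijection that is the identity on $R$, and let $\dot y$ be the name for an element of $2^\omega$ with $\llbracket\dot y(n)=1\rrbracket=e'_*(b_n)$.

**Step 5: $\dot y$ is disjoint from each $\dot x_i$.** Fix any $i<\theta$. The sets $A_j\setminus R$ ($j\in J$) are pairwise disjoint and $A_i$ is countable, so $A_i$ meets only countably many of them. Choose $j\in J$ with $j\ne i$ and $(A_j\setminus R)\cap A_i=\emptyset$. The map $e'\circ e_j:A_j\to R\cup E$ is the identity on $R$ and sends $A_j\setminus R$ onto $E$, and $E\cap A_j=\emptyset$. Let $\pi$ be the permutation of $\lambda$ that exchanges $A_j\setminus R$ with $E$ via $e'\circ e_j$ and its inverse, and is the identity elsewhere.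

Neither $A_j\setminus R$ nor $E$ meets $A_i$, so $\pi$ is the identity on $A_i\supseteq\mathrm{supp}(p)$. Hence $\pi_*$ fixes $p$ and all $a_{i,n}$, and so fixes $\dot x_i$. On $A_j$, $\pi$ agrees with $e'\circ e_j$, so
$$\pi_*(a_{j,n})=e'_*\big((e_j)_*(a_{j,n})\big)=e'_*(b_n),$$
that is, $\pi_*$ maps $\dot x_j$ to $\dot y$. Now $p$ forces that $\dot x_j$ codes a nonempty Borel set disjoint from the one coded by $\dot x_i$. Applying $\pi_*$, we see that $p$ forces that $\dot y$ codes a nonempty Borel set disjoint from the one coded by $\dot x_i$.

**Step 6: contradiction.** The names $\dot y$ and $\dot x_i$ do not depend on the choice of $j$, and $i<\theta$ was arbitrary. So $p$ forces that $\dot y$ codes a nonempty Borel set disjoint from every piece, although the pieces cover $\omega^\omega$. $\square$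

In the degenerate case $A_i=R$ for all $i\in J$, the set $E$ is empty and $\pi$ is the identity. The argument then says that $\dot y$ and the $\dot x_j$, $j\in J$, all have the same Boolean values, which already contradicts disjointness of nonempty pieces.

## 11. Which pairs $(\kappa,\lambda)$ occur under GCH

**Proof of Theorem 4.** Assume GCH and let $\kappa\le\lambda$ be cardinals with $\mathrm{cf}(\kappa)>\omega$, so both are uncountable.

**Step 1: sufficiency.** We verify the hypotheses of Corollary 2. If $\mathrm{cf}(\lambda)>\omega$, the computation in Step 5 of Section 9 gives $\kappa^\omega=\kappa$ and $\lambda^\omega=\lambda$. Corollary 2 then provides a ccc extension with $\mathfrak a_T=\kappa$ and $\mathfrak c=\lambda$.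

**Step 2: necessity.** We pull König's theorem back to the ground model. If $\mathfrak c=\lambda$ in a ccc extension, then $\mathrm{cf}(\lambda)>\omega$ there. A countable cofinal subset of $\lambda$ in the ground model would be one in the extension too, so $\mathrm{cf}(\lambda)>\omega$ in the ground model. $\square$
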